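# Ramification of splitting fields of $L$-functions in geometric $\mathbb{Z}_p$-towers

Throughout, $p$ is a prime, $q$ is a power of $p$, and $v$ is the valuation on $\overline{\mathbb{Q}}_p$ (and on $\mathbb{C}_p$) with $v(p)=1$. For a finite extension $K/\mathbb{Q}_p$, the ramification index is written $[K:\mathbb{Q}_p]^{\mathrm{ram}}$.

## 1. Towers and their Frobenius elements

**Definition 1 (geometric $\mathbb{Z}_p$-tower).** Let $X$ be a smooth projective geometrically irreducible curve over $\mathbb{F}_q$. A *geometric $\mathbb{Z}_p$-tower* $X_\infty/X$ is a sequence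
$$X=X_0\leftarrow X_1\leftarrow X_2\leftarrow\cdots$$
of smooth projective geometrically irreducible curves over $\mathbb{F}_q$, with $\mathbb{F}_q$ algebraically closed in each function field, such that $G_n:=\mathrm{Gal}(X_n/X)\cong\mathbb{Z}/p^n\mathbb{Z}$ and $G_\infty:=\varprojlim G_n\cong\mathbb{Z}_p$. The tower is ramified only at a finite set $S$ of closed points of $X$. We put $U=X\setminus S$ and assume, as one may after passing to a larger layer, that $X_1$ is totally ramified over $X$ at every point of $S$.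

We fix an isomorphism $G_\infty\cong\mathbb{Z}_p$ and write the group additively, so $G_n=\mathbb{Z}_p/p^n\mathbb{Z}_p$. Write $|U|$ for the set of closed points of $U$ and $|x|$ for the degree of $x$. Each $x\in|U|$ has an arithmetic Frobenius $\mathrm{Frob}_x\in\mathbb{Z}_p$, whose image in $G_n$ is the Frobenius of $x$ in $X_n/X$.

**A non-example.** The constant extensions $X\times\mathbb{F}_{q^{p^n}}$ have Galois groups $\mathbb{Z}/p^n\mathbb{Z}$ and $\mathrm{Frob}_x=|x|$, but $\mathbb{F}_q$ is not algebraically closed in their function fields. They are excluded.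

Real examples come from Witt vectors, and we need them for the whole lecture.

## 2. Artin–Schreier–Witt towers

Recall the textbook facts. For a ring $R$ of characteristic $p$, $W(R)$ is the ring of $p$-typical Witt vectors $(r_0,r_1,\dots)$, and $[r]=(r,0,0,\dots)$ is the Teichmüller element, multiplicative in $r$. The Frobenius $F$ raises each component to the $p$-th power, and $p\cdot(r_0,r_1,\dots)=(0,r_0^p,r_1^p,\dots)$. The ring $W(\mathbb{F}_{p^k})$ is the ring of integers of the unramified extension of $\mathbb{Q}_p$ of degree $k$, with $F$ generating its Galois group, and $W(\mathbb{F}_p)=\mathbb{Z}_p$. For $\xi\in\mathbb{F}_{p^k}$ write $\hat\xi=[\xi]\in W(\mathbb{F}_{p^k})$; then $\hat\xi^{p^k}=\hat\xi$ and $F\hat\xi=\hat\xi^p$. Finally, $F-1$ is surjective on $W$ of a separably closed field, with kernel $W(\mathbb{F}_p)=\mathbb{Z}_p$.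

**Definition 2 (Artin–Schreier–Witt tower).** Let $t$ be the coordinate on $\mathbb{P}^1_{\mathbb{F}_p}$, let $U\subsetneq\mathbb{P}^1_{\mathbb{F}_p}$ be open, and let $f=(f_0,f_1,\dots)\in W(\mathbb{F}_p(t))$ have all components regular on $U$. Assume that $f_0$ has a simple pole at every point of $S=\mathbb{P}^1\setminus U\neq\emptyset$. Choose $y$ over the separable closure with $Fy-y=f$, and let $X_n$ be the smooth projective curve with function field $\mathbb{F}_p(t)(y_0,\dots,y_{n-1})$.

*This is a geometric $\mathbb{Z}_p$-tower over $\mathbb{P}^1$ satisfying all the hypotheses of Definition 1.* The $j$-th component of the equation reads $y_j^p-y_j=$ a polynomial in $f_0,\dots,f_j,y_0,\dots,y_{j-1}$, so by induction on $j$ the cover is unramified over $U$. The map $\tau\mapsto\tau(y)-y$ embeds the Galois group of the $n$-th layer in $W_n(\mathbb{F}_p)=\mathbb{Z}/p^n$. At $s\in S$, let $w$ be a place above $s$ in the first layer, with ramification index $e$. Then $w(f_0)=-e<0$, so $w(y_0)<0$ and $p\,w(y_0)=-e$;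 hence $p\mid e$, and the first layer is totally ramified of degree $p$ at $s$. The inertia group at $s$ in the $n$-th layer is a subgroup of $\mathbb{Z}/p^n$ that maps onto the inertia group $\mathbb{Z}/p$ of the first layer, so it is all of $\mathbb{Z}/p^n$. Thus the Galois group is $\mathbb{Z}/p^n$, and $X_n$ is totally ramified at $s$. A constant field extension inside it would be unramified at $s$, hence is trivial.

*Its Frobenius elements.* Let $x\in|U|$ have degree $k$, and let $\xi\in\mathbb{F}_{p^k}$ be the value of $t$ at a geometric point of $x$. Let $\varphi=\mathrm{Frob}_x$. Modulo a place above $x$ we have $\varphi(y)\equiv F^ky$, and the reduction $\bar y$ satisfies $F\bar y-\bar y=f(\xi)\in W(\mathbb{F}_{p^k})$. Hence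
$$\mathrm{Frob}_x=\varphi(y)-y=F^k\bar y-\bar y=\sum_{i<k}F^i(F\bar y-\bar y)=\sum_{i<k}F^if(\xi)=\mathrm{Tr}_{W(\mathbb{F}_{p^k})/\mathbb{Z}_p}\big(f(\xi)\big).\tag{1}$$

**Example.** Take $f=[t]$ and $U=\mathbb{A}^1$. Then $\mathrm{Frob}_x=\mathrm{Tr}(\hat\xi)$. For $p=2$, the points $\xi=0,1$ have Frobenius $0,1$. The point of degree $2$ given by a primitive cube root of unity $\xi$ has Frobenius $\hat\xi+\hat\xi^2=-1$.

## 3. $L$-functions, coefficient fields, splitting fields

For a curve $Y/\mathbb{F}_q$ of genus $g$, the zeta function is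
$$Z(Y,s)=\frac{P(Y,s)}{(1-s)(1-qs)},\qquad P(Y,s)\in1+s\mathbb{Z}[s]\text{ of degree }2g,$$
and by Weil the reciprocal roots of $P(Y,s)$ have complex absolute value $\sqrt q$. Let $g_n$ be the genus of $X_n$ and write $P(X_n,s)=\prod_{i=1}^{2g_n}(1-\alpha_i(n)s)$ over $\mathbb{C}_p$.

**Definition 3 ($L$-function).** A character $\chi_n:G_n\to\mathbb{C}_p^*$ is *primitive* if it has order $p^n$. For $n\ge1$ and $\chi_n$ primitive, put
$$L(\chi_n,s)=\prod_{x\in|U|}\frac1{1-\chi_n(\mathrm{Frob}_x)s^{|x|}}\in1+s\mathbb{Z}[\zeta_{p^n}][[s]].$$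

We use the following standing facts. By Weil, $L(\chi_n,s)$ is a polynomial whose reciprocal roots have complex absolute value $\sqrt q$. One has $P(X_{n-1},s)\mid P(X_n,s)$, and
$$\frac{P(X_n,s)}{P(X_{n-1},s)}=\prod_{\chi_n\text{ primitive}}L(\chi_n,s).\tag{2}$$
For $\sigma\in\mathrm{Gal}(\mathbb{Q}_p(\zeta_{p^n})/\mathbb{Q}_p)$ one has $L(\chi_n,s)^\sigma=L(\chi_n^\sigma,s)$, so the degree and the $p$-adic slopes of $L(\chi_n,s)$ depend only on $n$. We identify this Galois group with $(\mathbb{Z}/p^n)^*$ by $\sigma_a(\zeta)=\zeta^a$.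

Polynomiality is where "geometric" matters: for the constant tower of Section 1, $\chi_n(\mathrm{Frob}_x)=\zeta^{|x|}$, and the Euler product is $Z(X,\zeta s)$ up to finitely many factors removed at $S$. For $S=\emptyset$ this has a pole at $s=1/(\zeta q)$.

**Definition 4 (three fields).** Fix a primitive $\chi_n$ for each $n\ge 1$.

- $K_n\subseteq\mathbb{Q}_p(\zeta_{p^n})$ is generated over $\mathbb{Q}_p$ by the coefficients of $L(\chi_n,s)$.
- $L_{p,n}$ is the splitting field of $L(\chi_n,s)$ over $\mathbb{Q}_p$: the field generated over $\mathbb{Q}_p$ by all its roots.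
- $\mathbb{Q}_{p,n}=\mathbb{Q}_p(\alpha_i(n):1\le i\le2g_n)$ is the splitting field of $P(X_n,s)$.

**Example.** Let $p=2$, $f=[t]$, $n=2$, and $i=\chi_2(1)$, so $i^2=-1$. The coefficient of $s$ in $L(\chi_2,s)$ is the sum of $\chi_2(\mathrm{Frob}_x)$ over the two rational points of $\mathbb{A}^1$, namely $1+i$. Section 10 shows that $\deg L(\chi_n,s)=p^{n-1}-1$ for this tower, so $L(\chi_2,s)=1+(1+i)s$. Its reciprocal root $-(1+i)$ has absolute value $\sqrt2$, as it must. Here $K_2=L_{2,2}=\mathbb{Q}_2(i)$. The first layer $y_0^2-y_0=t$ has genus $0$, so $P(X_2,s)=(1+(1+i)s)(1+(1-i)s)=1+2s+2s^2$ and $\mathbb{Q}_{2,2}=\mathbb{Q}_2(i)$, with ramification index $2$.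

We shall use these textbook facts. The extension $\mathbb{Q}_p(\zeta_{p^n})/\mathbb{Q}_p$ is totally ramified of degree $p^{n-1}(p-1)$, and $v(\zeta_{p^n}-1)=\frac1{p^{n-1}(p-1)}$. Ramification indices multiply in towers. If $K$ contains an element of valuation $a/b$ in lowest terms, then $b$ divides $[K:\mathbb{Q}_p]^{\mathrm{ram}}$.

## 4. Counting divisors by degree and Frobenius

For an effective divisor $D=\sum d_x x$ supported in $U$, put $\mathrm{Frob}_D=\sum d_x\mathrm{Frob}_x\in\mathbb{Z}_p$.

**Definition 5 (the functions $m_k$ and the group $H$).** For $k\ge0$ and $g\in\mathbb{Z}_p$ let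
$$m_k(g)=\#\{D\ge0\text{ supported in }U:\ \deg D=k,\ \mathrm{Frob}_D=g\}\in\mathbb{Z}_{\ge0}.$$
There are finitely many $D$ of degree $k$, so $m_k$ has finite support. Let $\mu$ be the group of roots of unity in $\mathbb{Z}_p$: $\mu=\mu_{p-1}$ for $p$ odd and $\mu=\{\pm1\}$ for $p=2$. Define the subgroup
$$H=\{\varepsilon\in\mu:\ m_k(\varepsilon g)=m_k(g)\ \text{ for all }k\ge0,\ g\in\mathbb{Z}_p\}\subseteq\mu.$$

**Example.** Let $p=2$ and $f=[t]$. The divisors of degree $1$ are the two rational points, so $m_1$ is the indicator function of $\{0,1\}$. This set is not stable under $-1$, so $H=1$. The divisors of degree $2$ are three sums of two rational points, with Frobenius $0,1,2$, and the point of degree $2$, with Frobenius $-1$; so $m_2$ is the indicator function of $\{-1,0,1,2\}$.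

The reason for the definition is the expansion of the Euler product. With $\chi$ primitive on $G_n$ and $\zeta=\chi(1)$, a primitive $p^n$-th root of unity,
$$L(\chi,s)=\sum_{D}\chi(\mathrm{Frob}_D)s^{\deg D}=\sum_{k\ge0}f_k(\chi)s^k,\qquad f_k(\chi)=\sum_{g\in\mathbb{Z}_p}m_k(g)\,\zeta^g.\tag{3}$$
Here $\zeta^g$ means $\zeta^{g\bmod p^n}$. So $f_k(\chi)$ is the value at $\chi$ of an element $\sum_gm_k(g)[g]$ of the group ring $\mathbb{Z}[G_\infty]$ that *does not depend on $n$* and has *nonnegative* coefficients.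

**A source of elements of $H$.** In an Artin–Schreier–Witt tower,
$$\text{if an automorphism }\tau\text{ of }U/\mathbb{F}_p\text{ satisfies }\tau^*f=\varepsilon f\text{ with }\varepsilon\in\mu,\text{ then }\varepsilon\in H.\tag{4}$$
Indeed $\tau$ permutes the closed points and preserves degrees, and by (1) $\mathrm{Frob}_{\tau(x)}=\mathrm{Tr}\big((\tau^*f)(\xi)\big)=\varepsilon\,\mathrm{Frob}_x$. So $D\mapsto\tau(D)$ is a bijection on effective divisors of degree $k$ that multiplies $\mathrm{Frob}_D$ by $\varepsilon$.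

## 5. Does the ramification grow like $p^n$?

The $L$-functions $L(\chi_n,s)$ are polynomials over cyclotomic fields whose ramification grows like $p^n$. Must their roots generate fields whose ramification grows at the same rate? The following is stated as a conjecture in Roberto Alvarenga, "$p$-adic Wan-Riemann Hypothesis for $\mathbb{Z}_p$-towers of curves", arXiv:1912.05065 (2019).

**Conjecture.** There is a positive constant $c(X_\infty/X)$ depending on the $\mathbb{Z}_p$-tower $X_\infty/X$ such that, for all sufficiently large $n$, $[L_{p,n}:\mathbb{Q}_p]^{\mathrm{ram}}\ge c(X_\infty/X)\,p^n$.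

Via (2) this is the form of the conjecture that there is a positive constant with $[\mathbb{Q}_{p,n}:\mathbb{Q}_p]^{\mathrm{ram}}\ge c(X_\infty/X)\,p^n$ for all sufficiently large $n$. The answer is yes.

**Theorem 1.** There is $n_0$, depending only on the tower, such that for all $n\ge n_0$ and every primitive $\chi_n$,
$$K_n=\mathbb{Q}_p(\zeta_{p^n})^{H\bmod p^n}.$$
Consequently $K_n/\mathbb{Q}_p$ is totally ramified of degree $p^{n-1}(p-1)/|H|$, and this number divides $[L_{p,n}:\mathbb{Q}_p]^{\mathrm{ram}}$ and $[\mathbb{Q}_{p,n}:\mathbb{Q}_p]^{\mathrm{ram}}$. In particular, for $n\ge n_0$,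
$$[\mathbb{Q}_{p,n}:\mathbb{Q}_p]^{\mathrm{ram}}\ \ge\ [L_{p,n}:\mathbb{Q}_p]^{\mathrm{ram}}\ \ge\ \begin{cases}p^{n-1}=\frac1p\,p^n&p\text{ odd},\\ 2^{n-2}=\frac14\,2^n&p=2.\end{cases}$$
So the conjecture holds, with a constant depending only on $p$. (Total ramification of $X_1/X$ at $S$ is not used; see the end of Section 8.)

**Theorem 2.**
(a) For every prime $p$, every subgroup of $\mu$ occurs as $H$ for some tower over $\mathbb{F}_p$ with $X=\mathbb{P}^1$. Hence the bounds of Theorem 1 for the coefficient field $K_n$ are optimal for every $p$.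
(b) For the Artin–Schreier–Witt tower $Fy-y=[t]$ over $\mathbb{P}^1_{\mathbb{F}_p}$ one has, for every $n\ge1$, $\mathbb{Q}_{p,n}=L_{p,n}=\mathbb{Q}_p(\zeta_{p^n})^{\mu_{p-1}}$, with ramification index exactly $p^{n-1}$. So for $p$ odd the bound $p^{n-1}$ is sharp for both $L_{p,n}$ and $\mathbb{Q}_{p,n}$.

For $p=2$, Theorem 2(b) gives a tower with ramification index $2^{n-1}=\frac12 2^n$. So by Theorems 1 and 2(b) the best universal constant for the splitting fields lies in $[\frac14,\frac12]$. These notes do not determine it.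

## 6. The tower $Fy-y=[t]$ for $p=2$ and $p=3$, by hand

Since $L(\chi_n,s)=\prod(1-\alpha_is)$ has constant term $1$, its coefficients are polynomials in the $\alpha_i$, so $K_n\subseteq L_{p,n}$. Any single coefficient gives a lower bound.

For $p=2$, $f_1(\chi_n)=1+\zeta$ generates $\mathbb{Q}_2(\zeta_{2^n})$, so $[L_{2,n}:\mathbb{Q}_2]^{\mathrm{ram}}\ge2^{n-1}$ at once. Moreover $m_2$ from Section 4 gives $f_2(\chi_n)=1+\zeta+\zeta^2+\zeta^{-1}$. For $n=2$ this is $1+i-1-i=0$, as it must be for $L(\chi_2,s)$ of degree $1$. For $n=3$ put $\rho=\zeta+\zeta^{-1}$. Then $\rho^2=2+\zeta^2+\zeta^{-2}=2$, so $v(\rho)=\frac12$, and $f_2=\rho(1+\zeta)$. Since $1+\zeta=1-\zeta^5$ has valuation $\frac14$, we get $v(f_1)=\frac14$ and $v(f_2)=\frac34$. The Newton polygon seems to begin with slopes $\frac14,\frac12$. Section 10 confirms this and finds every slope.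

For $p=3$, the rational points $0,1,-1$ have Frobenius $0,1,-1$, so $f_1(\chi_n)=1+\zeta+\zeta^{-1}$. It generates the fixed field of $\{\pm1\}$, which is totally ramified of degree $3^{n-1}$.

In a general tower there may be no rational points, or their Frobenius elements may all be divisible by $p$, or many terms may have to be compared with one another.

## 7. Valuations of coefficients, comparison of exponents, and where each stops

**Valuations.** A root of valuation $a/b$ in lowest terms forces $b\mid[L_{p,n}:\mathbb{Q}_p]^{\mathrm{ram}}$, so one would like a slope with denominator about $p^n$. That needs the valuations of the coefficients $f_k(\chi_n)$, and these can be blind. Take $p=3$, $U=\mathbb{G}_m$, $f=[t]+[t^{-1}]$; the $0$-th component $t+t^{-1}$ has simple poles at $0$ and $\infty$, so this is a tower as in Definition 2. The rational points $\pm1$ have Frobenius $\pm2$, so $f_1(\chi_n)=\zeta^2+\zeta^{-2}\equiv2$ modulo the maximal ideal. It is a unit for every $n$, and its valuation says nothing.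 Yet it generates the fixed field of $\{\pm1\}$, of ramification index $3^{n-1}$. For a general tower the hypotheses give no formula for any slope. The lesson of the example is to look at the field generated by the coefficients, not at their valuations.

**Comparison of exponents.** By Galois theory $K_n=\mathbb{Q}_p(\zeta)^{H_n}$, where
$$H_n=\{a\in(\mathbb{Z}/p^n)^*:\ L(\chi^a,s)=L(\chi,s)\}\tag{5}$$
is a subgroup, because $\sigma_a(f_k(\chi))=f_k(\chi^a)$. We want $H_n$ to be small. If $a\in H_n$, then for all $k$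
$$\sum_gm_k(g)\zeta^{ag}=\sum_gm_k(g)\zeta^g.$$
One would like to conclude that multiplication by $a$ preserves $m_k$, by comparing exponents. But powers of $\zeta$ are linearly dependent: $\zeta^{1+2^{n-1}}=-\zeta$ for $p=2$, and $\sum_{c=0}^{p-1}\zeta^{r+cp^{n-1}}=0$ for every $p$. The support of $m_k$ is a fixed finite set, so for $n$ large it causes no trouble. The exponents $ag$ do: $a$ ranges over all of $(\mathbb{Z}/p^n)^*$ as $n$ grows, and the exponents $ag$ can land anywhere in $\mathbb{Z}/p^n$.

**Testing only elements of order $p$.** We do not need to test every $a$. If $H_n$ contains an element of $p$-power order other than $1$, then it contains one of order $p$. For $p$ odd these have the form $a=1+p^{n-1}b$ with $p\nmid b$. Such an $a$ hardly moves the exponents: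
$$\zeta^{ag}=\omega^{bg}\zeta^g,\qquad\omega=\zeta^{p^{n-1}}\text{ of order }p.$$
The exponent $g$ stays in the fixed finite set, and the change is a scalar in $\mathbb{Q}_p(\zeta_p)$. So it is enough that the $\zeta^g$ be linearly independent over $\mathbb{Q}_p(\zeta_p)$ for $g$ in a fixed finite set, and that is true for $n$ large. The rest of $(\mathbb{Z}/p^n)^*$ is essentially $\mu$, a finite group of elements of $\mathbb{Z}_p$ independent of $n$, for which exponents also stay in a fixed finite set.

## 8. Proof of Theorem 1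

**Step 1. A point whose Frobenius is a unit.** *We need one exponent that $\omega^{b\,\cdot}$ really moves.* Claim: there is $x_0\in|U|$ with $\mathrm{Frob}_{x_0}\in\mathbb{Z}_p^*$. Otherwise $\mathrm{Frob}_x\in p\mathbb{Z}_p$, so $\chi_1(\mathrm{Frob}_x)=1$, for all $x\in|U|$, and
$$L(\chi_1,s)=\prod_{x\in|U|}\frac1{1-s^{|x|}}=Z(X,s)\prod_{x\in S}(1-s^{|x|}).$$
At $s=1/q$ the polynomial $P(X,s)$ does not vanish, because its reciprocal roots have absolute value $\sqrt q\ne q$. Neither does $\prod_{x\in S}(1-s^{|x|})$, whose value is $\prod(1-q^{-|x|})$. The factor $1-qs$ in the denominator of $Z$ does vanish. So $L(\chi_1,s)$ has a pole at $1/q$, contradicting that it is a polynomial.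

Put $k_0=|x_0|$ and $h_0=\mathrm{Frob}_{x_0}$. The divisor $x_0$ shows $m_{k_0}(h_0)\ge1$. Contributions of other divisors cannot cancel this, since $m_{k_0}$ counts.

**Step 2. Linear independence.** *This makes comparison of exponents legitimate on a fixed finite set.* Let $n\ge2$, let $\zeta$ be a primitive $p^n$-th root of unity, and let $A\subset\mathbb{Z}_p$ be a finite set that injects into $\mathbb{Z}_p/p^{n-1}$. Claim: $(\zeta^g)_{g\in A}$ is linearly independent over $\mathbb{Q}_p(\zeta_p)$. Indeed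
$$[\mathbb{Q}_p(\zeta):\mathbb{Q}_p(\zeta_p)]=\frac{p^{n-1}(p-1)}{p-1}=p^{n-1},$$
so $1,\zeta,\dots,\zeta^{p^{n-1}-1}$ is a basis. For $g\in A$ let $r$ be its residue in $\{0,\dots,p^{n-1}-1\}$ and write $g\equiv r+cp^{n-1}$ modulo $p^n$. Then $\zeta^g=\omega^c\zeta^r$ with $\omega=\zeta^{p^{n-1}}\in\mathbb{Q}_p(\zeta_p)^*$. Distinct $g\in A$ have distinct $r$, so the $\zeta^g$ are nonzero scalar multiples of distinct basis vectors.

**Step 3. The choice of $n_0$.** *We collect every exponent that will occur into one finite set, independent of $n$ and of $\chi_n$.* For each $\varepsilon\in\mu\setminus H$ choose $k_\varepsilon$ and $h_\varepsilon$ with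
$$m_{k_\varepsilon}(h_\varepsilon)\ne m_{k_\varepsilon}(\varepsilon^{-1}h_\varepsilon),$$
which is possible by the definition of $H$. Let
$$A=\bigcup_{\varepsilon\in\mu}\ \bigcup_k\ \varepsilon\cdot\mathrm{supp}(m_k),$$
where $k$ runs over $k_0$ and all the $k_\varepsilon$. This set is finite and $\mu$-stable. It contains $h_0$. It also contains each $h_\varepsilon$, because one of $m_{k_\varepsilon}(h_\varepsilon)$, $m_{k_\varepsilon}(\varepsilon^{-1}h_\varepsilon)$ is nonzero, so $h_\varepsilon\in\mathrm{supp}(m_{k_\varepsilon})\cup\varepsilon\,\mathrm{supp}(m_{k_\varepsilon})$. Choose $n_0\ge3$ such that $A$ injects into $\mathbb{Z}_p/p^{n_0-1}$. From now on $n\ge n_0$, $\chi$ is any primitive character of $G_n$, $\zeta=\chi(1)$, $\omega=\zeta^{p^{n-1}}$, and $H_n$ is as in (5).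

**Step 4. Elements close to $\mu$, but not in it, are not in $H_n$.** *This is the heart of the proof.* Claim: if $a\equiv\varepsilon(1+p^{n-1}b)\pmod{p^n}$ with $\varepsilon\in\mu$, $b\in\mathbb{Z}$ and $p\nmid b$, then $a\notin H_n$.

Suppose $a\in H_n$. Since $\zeta^{ag}=\omega^{\varepsilon bg}\zeta^{\varepsilon g}$, substituting $h=\varepsilon g$ gives
$$\sum_gm_{k_0}(g)\zeta^g=f_{k_0}(\chi)=f_{k_0}(\chi^a)=\sum_gm_{k_0}(g)\,\omega^{\varepsilon bg}\zeta^{\varepsilon g}=\sum_hm_{k_0}(\varepsilon^{-1}h)\,\omega^{bh}\zeta^h.$$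
All exponents lie in $A$, and all coefficients lie in $\mathbb{Q}_p(\zeta_p)$. By Step 2,
$$m_{k_0}(h)=m_{k_0}(\varepsilon^{-1}h)\,\omega^{bh}\qquad\text{for all }h\in A.\tag{6}$$
Take $h=h_0$. The left side is a positive integer, and $m_{k_0}(\varepsilon^{-1}h_0)$ is a nonnegative integer, hence a positive one. So the root of unity $\omega^{bh_0}$ is a positive rational number, which forces $\omega^{bh_0}=1$. Then $p\mid bh_0$, contradicting $p\nmid b$ and $h_0\in\mathbb{Z}_p^*$.

*Where positivity enters.* When $\varepsilon=1$, (6) at $h_0$ reads $m=m\,\omega^{bh_0}$ with $m\ne0$, and we are done without any signs. Positivity matters for $p=2$, $\varepsilon=-1$, where $\omega=-1$. With signed coefficients the claim fails: $\zeta-\zeta^{-1}$ is fixed by $a=-(1+2^{n-1})$, because $\zeta^a=-\zeta^{-1}$ and $\zeta^{-a}=-\zeta$.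

**Step 5. $H_n\subseteq\mu\bmod p^n$.** *We turn Step 4 into a bound on the whole group.*

*$p$ odd.* The group $(\mathbb{Z}/p^n)^*$ is the product of the image of $\mu_{p-1}$ and a cyclic group of order $p^{n-1}$. Its elements of order $p$ are exactly the $1+p^{n-1}b$ with $p\nmid b$. By Step 4 with $\varepsilon=1$, $H_n$ has no element of order $p$. So $|H_n|$ is prime to $p$, and $H_n$ lies in the image of $\mu_{p-1}$.

*$p=2$.* Here $(\mathbb{Z}/2^n)^*=\{\pm1\}\times\langle5\rangle$ with $\langle5\rangle$ cyclic of order $2^{n-2}\ge2$, and the element of order $2$ in $\langle5\rangle$ is $1+2^{n-1}$. Suppose $a\in H_n$ had order at least $4$. Then $a=\pm5^j$, and $a^2=5^{2j}\in\langle5\rangle\setminus\{1\}$. Some power of $a^2$ is the unique element of order $2$ of $\langle5\rangle$, so $1+2^{n-1}\in H_n$, contradicting Step 4. So every element of $H_n$ has order at most $2$, that is, lies in $\{\pm1,\pm(1+2^{n-1})\}$. Step 4 with $\varepsilon=\pm1$ and $b=1$ excludes $\pm(1+2^{n-1})$.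

**Step 6. $H_n=H\bmod p^n$.** *We decide which elements of $\mu$ really occur.* If $\varepsilon\in H$, then for all $k$
$$f_k(\chi^\varepsilon)=\sum_gm_k(g)\zeta^{\varepsilon g}=\sum_hm_k(\varepsilon^{-1}h)\zeta^h=\sum_hm_k(h)\zeta^h=f_k(\chi),$$
so $\varepsilon\bmod p^n\in H_n$. This direction uses nothing about $n$ and holds for every $n\ge1$; we record it:
$$K_n\subseteq\mathbb{Q}_p(\zeta_{p^n})^{H\bmod p^n}\quad\text{for all }n\ge1.\tag{7}$$
Conversely, suppose that $\varepsilon\in\mu\setminus H$ and $\varepsilon\bmod p^n\in H_n$. Equality of the coefficients of $s^{k_\varepsilon}$ gives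
$$\sum_h\big(m_{k_\varepsilon}(h)-m_{k_\varepsilon}(\varepsilon^{-1}h)\big)\zeta^h=0,$$
with exponents in $A$. By Step 2 all coefficients vanish, in particular the one at $h_\varepsilon\in A$, contradicting the choice of $h_\varepsilon$. Together with Step 5, $H_n=H\bmod p^n$.

**Step 7. From coefficients to roots.** *We pass to the splitting fields.* Since $n\ge3$, the map $\mu\to(\mathbb{Z}/p^n)^*$ is injective. Hence $K_n=\mathbb{Q}_p(\zeta)^{H\bmod p^n}$ has degree $p^{n-1}(p-1)/|H|$ over $\mathbb{Q}_p$, and it is totally ramified because $\mathbb{Q}_p(\zeta)/\mathbb{Q}_p$ is.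

Write $L(\chi_n,s)=\prod(1-\alpha_is)$. Its roots are the $\alpha_i^{-1}$, so $L_{p,n}=\mathbb{Q}_p(\alpha_i)$ contains all the coefficients, that is, $K_n\subseteq L_{p,n}$. By (2), $L(\chi_n,s)$ divides $P(X_n,s)$, so $L_{p,n}\subseteq\mathbb{Q}_{p,n}$. Ramification indices are multiplicative in towers, so $[K_n:\mathbb{Q}_p]=[K_n:\mathbb{Q}_p]^{\mathrm{ram}}$ divides both $[L_{p,n}:\mathbb{Q}_p]^{\mathrm{ram}}$ and $[\mathbb{Q}_{p,n}:\mathbb{Q}_p]^{\mathrm{ram}}$. Finally $|H|\le|\mu|$, which is $p-1$ for $p$ odd and $2$ for $p=2$; this gives $p^{n-1}$ and $2^{n-2}$. $\blacksquare$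

**On total ramification.** No step used that $X_1/X$ is totally ramified over $S$. The facts used are that $L(\chi_1,s)$ and $L(\chi_n,s)$ are polynomials and that $L(\chi_n,s)\mid P(X_n,s)$ for $n\ge n_0$. Suppose only that $S$ is the set of points ramified somewhere in the tower. Let $L^{\mathrm{full}}(\chi_n,s)$ be the Euler product over all points where $\chi_n$ is unramified; by Weil it is a polynomial, and (2) holds with $L^{\mathrm{full}}$. The product over $|U|$ differs from it by finitely many polynomial factors $1-\chi_n(\mathrm{Frob}_x)s^{|x|}$, so it is still a polynomial. The inertia group at $x\in S$ is a nonzero closed subgroup $p^r\mathbb{Z}_p$, so $\chi_n$ is ramified at $x$ as soon as $n>r$. Hence $L=L^{\mathrm{full}}$ for $n$ large, and one enlarges $n_0$ accordingly.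

## 9. Every subgroup of $\mu$ occurs: Theorem 2(a)

**The case of odd $p$.** *We break the symmetry of $[t]$ by a term of weight $1+e$.* Every subgroup of $\mu_{p-1}$ is $\mu_e$ for some $e\mid p-1$. Take $U=\mathbb{A}^1$ and $f=[t]+p[t^{1+e}]$. Its components are polynomials, and its $0$-th component is $t$, with a simple pole at $\infty$. So Definition 2 applies.

*$\mu_e\subseteq H$.* Let $\omega\in\mu_e$ have reduction $\bar\omega\in\mathbb{F}_p^*$; then $[\bar\omega]=\omega$. For $\tau:t\mapsto\bar\omega t$,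
$$\tau^*f=\omega[t]+p\,\omega^{1+e}[t]^{1+e}=\omega f,$$
because $\omega^{1+e}=\omega$. By (4), $\omega\in H$.

*$H\subseteq\mu_e$.* Let $a\in H\subseteq\mu_{p-1}$. The divisors of degree $1$ are the points $\xi\in\mathbb{F}_p$, with Frobenius $\hat\xi+p\hat\xi^{1+e}$ by (1). These values are distinct mod $p$, so $m_1$ is the indicator function of $\{\hat\xi+p\hat\xi^{1+e}:\xi\in\mathbb{F}_p\}$, and multiplication by $a$ preserves this set. For $\xi\ne0$ write
$$a(\hat\xi+p\hat\xi^{1+e})=\hat\eta+p\hat\eta^{1+e},\qquad\eta\in\mathbb{F}_p.$$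
Modulo $p$ this gives $a\hat\xi\equiv\hat\eta$. Both sides are Teichmüller elements, so $\hat\eta=a\hat\xi$. Comparing the remaining terms gives $a\hat\xi^{1+e}=a^{1+e}\hat\xi^{1+e}$, hence $a^e=1$. So $H=\mu_e$.

**The case $p=2$.** *Two towers realize the two subgroups of $\{\pm1\}$.* For $f=[t]$ on $\mathbb{A}^1$, Section 4 gave $H=1$. For $f=[t]-[t^{-1}]$ on $U=\mathbb{G}_m$, the $0$-th component is $t-t^{-1}=t+t^{-1}$, with simple poles at $0$ and $\infty$, so Definition 2 applies. The automorphism $\tau:t\mapsto t^{-1}$ gives $\tau^*f=-f$, so $-1\in H$ by (4), and $H=\{\pm1\}$.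

In particular $H=\mu$ occurs for every $p$. For such a tower and $n\ge n_0$, Theorem 1 gives $[K_n:\mathbb{Q}_p]=p^{n-1}$ for $p$ odd and $2^{n-2}$ for $p=2$, so the bounds for $K_n$ are optimal. $\blacksquare$

## 10. All slopes of the tower $Fy-y=[t]$: Theorem 2(b)

Let $f=[t]$, $U=\mathbb{A}^1$, $p$ any prime, and put $M_n=\mathbb{Q}_p(\zeta_{p^n})^{\mu_{p-1}}$. The map $\mu_{p-1}\to(\mathbb{Z}/p^n)^*$ is injective for every $n\ge1$, so $[M_n:\mathbb{Q}_p]=p^{n-1}$. Here the valuations, which were useless in general, can all be computed, by the method of Liu–Wan and Davis–Wan–Xiao; the argument is given in full.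

**Step 1. The upper bound for $K_n$.** *We show $K_n\subseteq M_n$ for all $n\ge1$.* For $\omega\in\mu_{p-1}$ the automorphism $t\mapsto\bar\omega t$ multiplies $[t]$ by $\omega$, so $\mu_{p-1}\subseteq H$ by (4). Now apply (7).

**Step 2. Splitting the character with the Artin–Hasse series.** *We write $(1+T)^{\mathrm{Tr}(\hat\xi)}$ as a product of power series in the conjugates of $\hat\xi$.* Let
$$E(z)=\exp\Big(\sum_{j\ge0}\frac{z^{p^j}}{p^j}\Big)=\sum_{m\ge0}\kappa_mz^m.$$
For $p=2$, for instance, $E(z)=1+z+z^2+\frac23z^3+\cdots$. All $\kappa_m$ lie in $\mathbb{Z}_p$: writing $\mathrm{m\ddot ob}$ for the Möbius function, the product $\prod_{p\nmid m}(1-z^m)^{-\mathrm{m\ddot ob}(m)/m}$ has coefficients in $\mathbb{Z}_p$, because $\mathrm{m\ddot ob}(m)/m\in\mathbb{Z}_p$, and its logarithm is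
$$\sum_{p\nmid m}\frac{\mathrm{m\ddot ob}(m)}m\sum_{r\ge1}\frac{z^{mr}}r=\sum_{N\ge1}\frac{z^N}N\sum_{m\mid N,\ p\nmid m}\mathrm{m\ddot ob}(m)=\sum_{j\ge0}\frac{z^{p^j}}{p^j},$$
since the inner sum is $1$ if $N$ is a power of $p$ and $0$ otherwise.

Let $\pi$ be a variable and $T=E(\pi)-1=\pi+\cdots\in\mathbb{Z}_p[[\pi]]$. Then $\mathbb{Z}_p[[\pi]]=\mathbb{Z}_p[[T]]$, $\pi=T\cdot(\text{unit})$, and $\log(1+T)=\sum_j\pi^{p^j}/p^j$. For $\xi\in\mathbb{F}_{p^k}$ and every $j$ we have $\sum_{i<k}\hat\xi^{p^{i+j}}=\mathrm{Tr}(\hat\xi)$. So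
$$\sum_{i<k}\log E(\pi\hat\xi^{p^i})=\sum_{j\ge0}\frac{\pi^{p^j}}{p^j}\sum_{i<k}\hat\xi^{p^{i+j}}=\mathrm{Tr}(\hat\xi)\log(1+T),$$
and exponentiating,
$$\prod_{i<k}E(\pi\hat\xi^{p^i})=(1+T)^{\mathrm{Tr}(\hat\xi)}.\tag{8}$$

**Step 3. Exponential sums as traces.** *We express the sums over $\mathbb{F}_{p^k}^*$ through one infinite matrix.* Put $e_m=\kappa_m\pi^m$ for $m\ge0$, $e_m=0$ for $m<0$, and
$$S_k^*(T)=\sum_{\xi\in\mathbb{F}_{p^k}^*}(1+T)^{\mathrm{Tr}(\hat\xi)},\qquad B=(e_{pi-j})_{i,j\ge0}.$$
Claim: $S_k^*(T)=(p^k-1)\,\mathrm{Tr}(B^k)$.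

Expand (8), using the index $l$ for the factor $E(\pi\hat\xi^{p^{k-1-l}})$: the product equals $\sum e_{m_0}\cdots e_{m_{k-1}}\hat\xi^{\,\sum_lp^{k-1-l}m_l}$, over all $m_0,\dots,m_{k-1}\ge0$. The sum of $\hat\xi^m$ over $\xi\in\mathbb{F}_{p^k}^*$ is $p^k-1$ if $(p^k-1)\mid m$ and $0$ otherwise. Hence
$$S_k^*(T)=(p^k-1)\sum_{N\ge0}\ \sum_{\substack{m_0,\dots,m_{k-1}\ge0\\ \sum_lp^{k-1-l}m_l=N(p^k-1)}}e_{m_0}\cdots e_{m_{k-1}}.$$
On the other hand, $\mathrm{Tr}(B^k)=\sum\prod_le_{pi_l-i_{l+1}}$ over closed paths $(i_0,\dots,i_{k-1})$ of nonnegative integers, indices mod $k$, and only paths with all $pi_l-i_{l+1}\ge0$ contribute. These paths correspond bijectively to the tuples above, by $m_l=pi_l-i_{l+1}$ and $N=i_0$: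

- Given a path, $\sum_lp^{k-1-l}(pi_l-i_{l+1})$ telescopes to $p^ki_0-i_k=(p^k-1)i_0$.
- Given a tuple, set $i_0=N$ and $i_{l+1}=pi_l-m_l$. Then $i_k=p^kN-\sum_lp^{k-1-l}m_l=p^kN-N(p^k-1)=N=i_0$, so the path closes. Applying the first computation to the path started at $i_l$, we get $(p^k-1)i_l=\sum_rp^{k-1-r}m_{l+r}\ge0$, so $i_l\ge0$.

The trace converges: a closed path contributes a multiple of $\pi^{\sum m_l}=\pi^{(p-1)\sum i_l}$, and only finitely many paths have $\sum i_l$ below a given bound.

**Step 4. The determinant of $1-sB$ and its divisibility.** *We get a power series in $s$ whose coefficients are visibly divisible by powers of $T$.* For a finite set $I$ of indices, $\det B_I=\sum_w\pm\prod_{i\in I}e_{pi-w(i)}$ over permutations $w$ of $I$. Each term is a multiple of $\pi^{\sum_{i\in I}(pi-w(i))}=\pi^{(p-1)\sum_{i\in I}i}$ (or is $0$). Therefore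
$$C(T,s)=\sum_{k\ge0}c_k(T)s^k,\qquad c_k=(-1)^k\sum_{|I|=k}\det B_I\in\mathbb{Z}_p[[T]],$$
is well defined. Since $k$ distinct nonnegative integers have sum at least $\frac{k(k-1)}2$, $c_k$ is divisible by $T^{\lambda_k}$, where
$$\lambda_k=(p-1)\frac{k(k-1)}2.$$
Moreover
$$C(T,s)=\exp\Big(-\sum_{k\ge1}\mathrm{Tr}(B^k)\frac{s^k}k\Big).\tag{9}$$
For the finite truncations of $B$ this is the identity $\det(1-sB)=\exp(-\sum\mathrm{Tr}(B^k)s^k/k)$. As the truncation grows, the coefficient of each power of $s$ converges $\pi$-adically in $\mathbb{Q}_p[[\pi]]$ on both sides; on the right it is a polynomial in finitely many traces.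

**Step 5. The $L$-function as a quotient.** *We connect $C$ with $L(\chi_n,s)$.* By Step 3 and (9),
$$L^*(T,s):=\exp\Big(\sum_{k\ge1}S_k^*(T)\frac{s^k}k\Big)=\exp\Big(\sum_{k\ge1}\mathrm{Tr}(B^k)\frac{(ps)^k}k\Big)\exp\Big(-\sum_{k\ge1}\mathrm{Tr}(B^k)\frac{s^k}k\Big)=\frac{C(T,s)}{C(T,ps)}.$$
All coefficients of powers of $s$ lie in $\mathbb{Z}_p[[T]]\otimes\mathbb{Q}$, so we may specialize $T=\zeta_{p^n}-1$ with $\zeta_{p^n}=\chi_n(1)$, which sends $(1+T)^g$ to $\zeta_{p^n}^g$. A closed point $x\ne0$ of degree $d\mid k$ accounts for $d$ elements $\xi\in\mathbb{F}_{p^k}^*$, each with $\mathrm{Tr}_{W(\mathbb{F}_{p^k})/\mathbb{Z}_p}(\hat\xi)=\frac kd\mathrm{Frob}_x$. So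
$$S_k^*(\zeta_{p^n}-1)=\sum_{d\mid k}\ \sum_{|x|=d}d\,\chi_n(\mathrm{Frob}_x)^{k/d},$$
and $L^*(\chi_n,s):=L^*(\zeta_{p^n}-1,s)$ is the Euler product over $|\mathbb{G}_m|$. The point $0$ has $\mathrm{Frob}_0=0$ and Euler factor $\frac1{1-s}$. Hence
$$L^*(\chi_n,s)=(1-s)L(\chi_n,s),\qquad C(\zeta_{p^n}-1,s)=L^*(\chi_n,s)\,C(\zeta_{p^n}-1,ps).\tag{10}$$

**Step 6. The case $n=1$ fixes the leading terms of all $c_k$.** *We know $c_k=T^{\lambda_k}u_k$ with $u_k\in\mathbb{Z}_p[[T]]$; we show that $u_k$ is a unit.* The map $\xi\mapsto\zeta_p^{\mathrm{Tr}(\xi)}$ is a nontrivial additive character of $\mathbb{F}_{p^k}$, so $S_k^*(\zeta_p-1)=-1$ for all $k$, and $L^*(\chi_1,s)=\exp(-\sum s^k/k)=1-s$. By (10), $C(s):=C(\zeta_p-1,s)$ satisfies $C(s)=(1-s)C(ps)$. Iterating, $C(s)=\prod_{j<J}(1-p^js)\cdot C(p^Js)$, and $C(p^Js)\to1$ coefficientwise as $J\to\infty$. So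
$$C(\zeta_p-1,s)=\prod_{j\ge0}(1-p^js).$$
Its $s^k$-coefficient is $(-1)^k\sum_{j_1<\dots<j_k}p^{j_1+\dots+j_k}$. There is a unique term of least valuation, $j_i=i-1$, so the valuation is exactly $\frac{k(k-1)}2$. But $\lambda_k\,v(\zeta_p-1)=\frac{\lambda_k}{p-1}=\frac{k(k-1)}2$ as well. So $u_k(\zeta_p-1)$ is a unit. It is congruent to $u_k(0)$ modulo the maximal ideal, hence $u_k(0)\in\mathbb{Z}_p^*$ and $u_k\in\mathbb{Z}_p[[T]]^*$.

**Step 7. The slopes for general $n$.** *The units $u_k$ stay units at $T=\zeta_{p^n}-1$, and this gives the Newton polygon.* We get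
$$v\big(c_k(\zeta_{p^n}-1)\big)=\frac{\lambda_k}{p^{n-1}(p-1)}=\frac{k(k-1)}{2p^{n-1}}.$$
The difference between the values at $k+1$ and at $k$ is $\frac k{p^{n-1}}$, strictly increasing in $k$. So the Newton polygon of $C(\zeta_{p^n}-1,s)$ has slopes $\frac i{p^{n-1}}$, $i=0,1,2,\dots$, each with multiplicity one. Also $v(c_k)/k\to\infty$, so $C(\zeta_{p^n}-1,s)$ is entire. Recall the textbook theorem: an entire power series over $\mathbb{C}_p$ with constant term $1$ has, for each slope of its Newton polygon, exactly as many reciprocal zeros of that valuation, with multiplicity, as the horizontal length of the slope, and no others. So $C(\zeta_{p^n}-1,s)$ has exactly one reciprocal zero of each valuation $\frac i{p^{n-1}}$, $i\ge0$. The reciprocal zeros of $C(\zeta_{p^n}-1,ps)$ are $p$ times these, with valuations $1+\frac i{p^{n-1}}$, $i\ge0$. By the second equation of (10), the polynomial $L^*(\chi_n,s)$ has exactly one reciprocal root of each valuation $\frac i{p^{n-1}}$, $0\le i<p^{n-1}$. The factor $1-s$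 accounts for $i=0$. Hence
$$L(\chi_n,s)\text{ has exactly one reciprocal root of each valuation }\frac i{p^{n-1}},\quad1\le i\le p^{n-1}-1,\tag{11}$$
and no others; its degree is $p^{n-1}-1$. For $p=2$, $n=3$ the slopes are $\frac14,\frac12,\frac34$, in agreement with Section 6.

**Step 8. The fields.** *Distinct valuations force the roots into the coefficient field.* The group $\mathrm{Gal}(\overline{\mathbb{Q}}_p/K_n)$ permutes the reciprocal roots of $L(\chi_n,s)\in K_n[s]$ and preserves $v$. By (11) it fixes each of them, so they all lie in $K_n$. Thus $L_{p,n}=K_n\subseteq M_n$.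

If $n\ge2$, then $i=1$ is allowed in (11), so $K_n$ contains an element of valuation $\frac1{p^{n-1}}$, and
$$p^{n-1}\le[K_n:\mathbb{Q}_p]^{\mathrm{ram}}\le[K_n:\mathbb{Q}_p]\le[M_n:\mathbb{Q}_p]=p^{n-1}.$$
Hence $L_{p,n}=K_n=M_n$, totally ramified of degree $p^{n-1}$. If $n=1$, then $M_1=\mathbb{Q}_p$, so $L_{p,1}=K_1=\mathbb{Q}_p=M_1$.

Finally $P(X_0,s)=P(\mathbb{P}^1,s)=1$, so by (2), $P(X_n,s)$ is the product of the $L(\chi,s)$ over all characters $\chi$ of order $p^m$, $1\le m\le n$, and $\mathbb{Q}_{p,n}$ is the compositum of their splitting fields. The argument above applies to every primitive character of $G_m$, so each of these fields is $M_m$. And $M_m\subseteq M_n$, because $M_m\subseteq\mathbb{Q}_p(\zeta_{p^m})\subseteq\mathbb{Q}_p(\zeta_{p^n})$ is fixed by $\mu_{p-1}$. So $\mathbb{Q}_{p,n}=M_n=L_{p,n}$, with ramification index exactly $p^{n-1}$. For $p$ odd this equals the lower bound of Theorem 1, which is therefore sharp for both $L_{p,n}$ and $\mathbb{Q}_{p,n}$. $\blacksquare$
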